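\title{The pseudocenter of a McLain group over a poset}

\begin{abstract}
The pseudocenter of a group is the intersection of the normal closures of the centralizers of its elements. For the McLain group $M(\mathbb{F},\Lambda)$ of a poset $\Lambda$ over a field $\mathbb{F}$, a conjectured description of the pseudocenter compares, for each interval $[\alpha,\beta]$, the number of points needed to meet all comparable pairs of the interval with the number of points above $\beta$ or below $\alpha$. We show that both implications of the conjecture fail over every field. We then replace the count by a condition of linear algebra. It gives two criteria valid in every poset, which coincide for the intervals that we call closed. It follows that the conjecture is true for all linear orders and that no criterion independent of the field can exist. We also show that the pseudocenter is itself a McLain group whenever $|\mathbb{F}|>2$.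
\end{abstract}

\section{Introduction}\label{sec:intro}

For a group $G$ and a subgroup $K$, the normal closure $K^G$ is the smallest normal subgroup of $G$ containing $K$. The \emph{pseudocenter} of $G$ is
\[
P(G)=\bigcap_{g\in G}C_G(g)^G ,
\]
where $C_G(g)$ is the centralizer of $g$. Without the normal closures this intersection is the center, so $Z(G)\le P(G)$. Automorphisms permute the subgroups $C_G(g)^G$, so $P(G)$ is characteristic. An element lies outside $P(G)$ exactly when it lies outside some normal subgroup that contains a whole centralizer; thus $P(G)$ measures how far the centralizers reach once conjugation is allowed. Both extremes occur. In a nonabelian simple group every centralizer is nontrivial, so $P(G)=G$ while $Z(G)=1$. In the group $\mathrm{UT}_3(\mathbb{F})$ of upper unitriangular $3\times3$ matrices, the centralizers of $1+e_{12}$ and $1+e_{23}$ are the normal subgroups given by $u_{23}=0$ and by $u_{12}=0$; their intersection is the center, so $P(G)=Z(G)$.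

Unitriangular groups belong to the following family. Let $\mathbb{F}$ be a field and $\Lambda$ a poset. The \emph{McLain group} $M=M(\mathbb{F},\Lambda)$ is the group, under matrix multiplication, of all $\Lambda\times\Lambda$ matrices
\[
u=1+\sum a_{\alpha\beta}e_{\alpha\beta},
\]
where the sum is finite, runs over pairs with $\alpha<\beta$ in $\Lambda$, and $e_{\alpha\beta}$ is the matrix unit. For $\Lambda=\{1<\dots<d\}$ this is $\mathrm{UT}_d(\mathbb{F})$. For $a,b\in\Lambda$ write $[a,b]=\{c:a\le c\le b\}$, $(-\infty,a)=\{c:c<a\}$ and $(b,+\infty)=\{c:b<c\}$.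

If $\Lambda$ is an infinite linear order, it is stated in \cite{BDIT} that $u$ lies in $P(M)$ if and only if $[\alpha,\beta]$ is infinite for every pair with $a_{\alpha\beta}\ne0$. Then $P(M)$ is again a McLain group, for a coarser order on the same set. For an arbitrary poset, consider two conditions on a pair $\alpha<\beta$.
\begin{itemize}
\item[(C1)] There are infinitely many pairs $(x_j,y_j)$, $j\in\mathbb{N}$, with $\alpha\le x_j<y_j\le\beta$ and $\{x_j,y_j\}\cap\{x_k,y_k\}=\emptyset$ for $j\ne k$.
\item[(C2)] There is a finite subset of $[\alpha,\beta]$ that contains $y$ or $z$ whenever $\alpha\le y<z\le\beta$, and, if $t$ is the least size of such a subset, then $|(\beta,+\infty)|+|(-\infty,\alpha)|<t$.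
\end{itemize}

\medskip\noindent\textbf{Conjecture} (\cite{BDIT})\textbf{.} \emph{Let $\mathbb{F}$ be a field and $\Lambda$ a poset. An element $u=1+\sum a_{\alpha\beta}e_{\alpha\beta}$ of $M=M(\mathbb{F},\Lambda)$ lies in $P(M)$ if and only if every pair $(\alpha,\beta)$ with $a_{\alpha\beta}\ne0$ satisfies \textup{(C1)} or \textup{(C2)}. Moreover $P(M)=M(\mathbb{F},\Sigma)$, where $\Sigma$ is the poset on the set $\Lambda$ in which $\alpha<\beta$ holds if and only if $\alpha<\beta$ in $\Lambda$ and $(\alpha,\beta)$ satisfies \textup{(C1)} or \textup{(C2)}.}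

\medskip
Call a subset of $[\alpha,\beta]$ a \emph{cover} if it meets every pair $y<z$ of $[\alpha,\beta]$; equivalently, its complement in $[\alpha,\beta]$ is an antichain. Condition (C1) says exactly that there is no finite cover: a finite set meets only finitely many disjoint pairs, and if no finite set is a cover, then disjoint pairs can be chosen one after another. So the conjectured condition on $(\alpha,\beta)$ is that the least size $t$ of a cover is infinite or exceeds the number of points above $\beta$ or below $\alpha$.

Here is why one would guess this. To show that the $(\alpha,\beta)$-entry vanishes on $P(M)$, it is enough to find an element $1+n$ whose centralizer consists of matrices $1+x$ with $x$ equal to zero on $[\alpha,\beta]\times[\alpha,\beta]$ (Lemma~\ref{lem:restrict}). Take $l\in[\alpha,\beta]$, $\gamma>\beta$ and $n=e_{l\gamma}$. For $k\in[\alpha,\beta]$ the $(k,\gamma)$-entry of $xn-nx$ is $x_{kl}$, so the point $\gamma$ annihilates column $l$ of $x$ inside the interval. In the same way a point $\delta<\alpha$ annihilates one row. Every position $(y,z)$ with $y<z$ has to be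 reached, which suggests a cover, and each point of the cover uses up one outside point. One therefore expects the entry to vanish when at least $t$ outside points are available, and to survive otherwise.

This count has three defects. First, a point outside $[\alpha,\beta]$ that lies above an interior point but not above $\beta$ can also annihilate a column. Second, a point of a cover may be needed for its row while the available outside points all lie above $\beta$ and act on columns only. Third, a point $\gamma>\beta$ can annihilate a linear combination of columns, and this can be more economical than annihilating columns one at a time. The first two defects already refute the Conjecture. Write $X_{\alpha\beta}=\{1+ae_{\alpha\beta}:a\in\mathbb{F}\}$.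

\begin{theorem}\label{thm:counter}
Let $\mathbb{F}$ be any field.
\begin{itemize}
\item[(A)] Let $\Lambda=\{\alpha,c,\beta,\gamma,s\}$ with $\alpha<c<\beta<\gamma$ and $c<s$, where $s$ is incomparable with $\beta$ and $\gamma$. Then $(\alpha,\beta)$ satisfies \textup{(C2)}, but $1+e_{\alpha\beta}\notin P(M)$.
\item[(B)] Let $\Lambda=\{\alpha,c_1,c_2,c_3,c_4,\beta,\gamma_1,\gamma_2\}$ with $\alpha<c_i<\beta<\gamma_1<\gamma_2$, where the $c_i$ are pairwise incomparable. Then $(\alpha,\beta)$ satisfies neither \textup{(C1)} nor \textup{(C2)}, but $X_{\alpha\beta}\le P(M)$.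
\end{itemize}
Hence both implications of the Conjecture fail over every field, and so does the formula $P(M)=M(\mathbb{F},\Sigma)$ with the conjectured $\Sigma$.
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\node (a) at (0,0) {$\alpha$}; \node (c) at (0,1) {$c$}; \node (b) at (0,2) {$\beta$};
\node (g) at (0,3) {$\gamma$}; \node (s) at (1.1,2) {$s$};
\draw (a)--(c)--(b)--(g); \draw (c)--(s);
\node at (0.4,-0.8) {(A)};
\node (A) at (5.5,0) {$\alpha$}; \node (B) at (5.5,2) {$\beta$};
\node (G1) at (5.5,3) {$\gamma_1$}; \node (G2) at (5.5,4) {$\gamma_2$};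
\foreach \i/\x in {1/4,2/5,3/6,4/7} {\node (C\i) at (\x,1) {$c_{\i}$}; \draw (A)--(C\i)--(B);}
\draw (B)--(G1)--(G2);
\node at (5.5,-0.8) {(B)};
\end{tikzpicture}
\caption{Hasse diagrams (larger elements are higher) of the two counterexamples. In (A) the element $1+e_{\alpha\beta}$ is not in the pseudocenter although only one point lies above $\beta$; in (B) it is in the pseudocenter although two points lie above $\beta$. In both posets $[\alpha,\beta]$ has a smallest cover of two points.}
\label{fig:counter}
\end{figure}

The theorem is proved in Section~\ref{sec:counter}; the rest of the paper repairs the count. The main tool, Lemma~\ref{lem:key}, says that a nonzero matrix supported on $[\alpha,\beta]$ which commutes with $n$ up to an error supported on $[\alpha,\beta]$ forces $X_{\alpha\beta}$ into the normal closure of the centralizer of $1+n$. It shows at once that (C1) always suffices (Corollary~\ref{cor:C1}). In Section~\ref{sec:criterion} the number $t$ is replaced by the numbers of column vectors and row vectors needed to detect every nonzero matrix supported on the interval, and Theorem~\ref{thm:criterion}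 gives one criterion for $X_{\alpha\beta}\le P(M)$ and one for the vanishing of the $(\alpha,\beta)$-entry. None of the three defects can occur in a chain, and the Conjecture is true for all linear orders, finite or infinite (Theorem~\ref{thm:linear}). The third defect makes the answer depend on the field (Theorem~\ref{thm:field}). Finally, Theorem~\ref{thm:shape} shows that $P(M)=M(\mathbb{F},\Sigma)$ for some $\Sigma$ whenever $|\mathbb{F}|>2$. Two points are not settled here: an exact criterion for intervals that are not closed in the sense of Definition~\ref{def:closed}, and the analogue of Theorem~\ref{thm:shape} for $\mathbb{F}_2$ and arbitrary $\Lambda$.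

\section{Computing in McLain groups}\label{sec:tools}

Throughout, $\mathbb{F}$ is any field and $\Lambda$ any poset. Let $N$ be the algebra of finitely supported matrices $\sum_{\kappa<\lambda}a_{\kappa\lambda}e_{\kappa\lambda}$, so that $M=1+N$. A nonzero entry of a product of $r$ elements of $N$ requires a chain of $r+1$ indices. The support of $y\in N$ involves finitely many indices, so $y$ is nilpotent and $(1+y)^{-1}=1-y+y^2-\cdots\in1+N$. For $n\in N$ put
\[
C(n)=\{x\in N:xn=nx\},\qquad H(n)=(1+C(n))^M .
\]
Then $C_M(1+n)=1+C(n)$ and $P(M)=\bigcap_{n\in N}H(n)$. Commutators are $[g,h]=g^{-1}h^{-1}gh$; if $g$ lies in a normal subgroup, so does $[g,h]$.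

All vectors are indexed by $\Lambda$ and finitely supported. The standard column vectors are $e_\kappa$ and the standard row vectors are $e_\kappa^T$, so $e_{\kappa\lambda}=e_\kappa e_\lambda^T$, column $\kappa$ of $y$ is $ye_\kappa$, and row $\kappa$ of $y$ is $e_\kappa^Ty$. For $y\in N$, a column vector $v$ and a row vector $\rho$, strict triangularity gives
\begin{equation}\label{eq:support}
(yv)_k\ne0\Rightarrow k<l\text{ for some }l\in\operatorname{supp}v,\qquad (\rho y)_l\neq0\Rightarrow l>k\text{ for some }k\in\operatorname{supp}\rho .
\end{equation}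
If $yv=0$, then $(1+y)^{-1}v=v$. We also use that every finite poset has a \emph{linear extension}, that is, a numbering $c_1,\dots,c_r$ of its elements in which $c_i<c_j$ implies $i<j$.

Fix $\alpha<\beta$ in $\Lambda$ and write
\[
I=[\alpha,\beta],\qquad I^\circ=I\setminus\{\alpha,\beta\},\qquad D=(-\infty,\alpha),\qquad U=(\beta,+\infty).
\]
Let $N_I$ be the set of elements of $N$ supported on $I\times I$. It is a subalgebra, so $1+N_I$ is a subgroup of $M$, and every $x\in N_I$ satisfies $xe_\alpha=0$ and $e_\beta^Tx=0$.

The first lemma is our only means of showing that an element is not in $P(M)$.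

\begin{lemma}\label{lem:restrict}
Let $n\in N$. If every $x\in C(n)$ vanishes on $I\times I$, then every element of $H(n)$, and so every element of $P(M)$, has $(\alpha,\beta)$-entry $0$.
\end{lemma}

\begin{proof}
If $k,l\in I$ and $k\le r\le l$, then $r\in I$. So the $(k,l)$-entry of a product in $M$ depends only on the entries of the factors in $I\times I$, and restriction to $I\times I$ is a homomorphism $M\to M(\mathbb{F},I)$. Its kernel is a normal subgroup containing $1+C(n)$, hence $H(n)$.
\end{proof}

The next two lemmas produce elements of a normal subgroup.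

\begin{lemma}\label{lem:comm}
Let $y\in N$, $a\in\mathbb{F}$ and $E=e_{\kappa\lambda}$ with $\kappa<\lambda$. Then
\[
[1+y,1+aE]=1+a(1+y)^{-1}\bigl((ye_\kappa)e_\lambda^T-e_\kappa(e_\lambda^Ty)\bigr).
\]
\end{lemma}

\begin{proof}
We have $E^2=0$ and $EyE=y_{\lambda\kappa}E=0$. Hence $(1+aE)^{-1}=1-aE$ and $(1-aE)(1+y)(1+aE)=1+y+a(yE-Ey)$. Multiply on the left by $(1+y)^{-1}$.
\end{proof}

So the commutator with $1+ae_{\kappa\lambda}$ moves column $\kappa$ of $y$ to column $\lambda$, and row $\lambda$ of $y$ to row $\kappa$. The result often has the wanted entry at $(\alpha,\beta)$ together with unwanted entries in rows below $\alpha$ or columns above $\beta$. A conjugation removes them.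

\begin{lemma}\label{lem:straight}
Let $H$ be a normal subgroup of $M$, let $f$ be a column vector supported on $D$ and $\varphi$ a row vector supported on $U$. If $1+a(e_\alpha-f)(e_\beta^T-\varphi)\in H$, then $1+ae_{\alpha\beta}\in H$.
\end{lemma}

\begin{proof}
Put $A=1+fe_\alpha^T$ and $B=1+e_\beta\varphi$. Both lie in $M$, and $A^{-1}=1-fe_\alpha^T$, $B^{-1}=1-e_\beta\varphi$ because $f_\alpha=0=\varphi_\beta$. We have $A(e_\alpha-f)=e_\alpha$, and $(e_\beta^T-\varphi)A^{-1}=e_\beta^T-\varphi$ because the supports of $e_\beta^T-\varphi$ and $f$ are disjoint. So conjugation $w\mapsto AwA^{-1}$ gives $1+ae_\alpha(e_\beta^T-\varphi)\in H$. Next, $B^{-1}e_\alpha=e_\alpha$ because $\varphi_\alpha=0$, and $(e_\beta^T-\varphi)B=e_\beta^T$. So conjugation $w\mapsto B^{-1}wB$ gives $1+ae_{\alpha\beta}\in H$.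
\end{proof}

The last lemma allows us to study $P(M)$ one pair $(\alpha,\beta)$ at a time.

\begin{lemma}\label{lem:pattern}
Let $H$ be a normal subgroup of $M$. Suppose that for every pair $\kappa<\lambda$ either $X_{\kappa\lambda}\le H$ or all elements of $H$ have $(\kappa,\lambda)$-entry $0$. Write $\kappa<_\Sigma\lambda$ if $\kappa<\lambda$ and $X_{\kappa\lambda}\le H$. Then $<_\Sigma$ is a partial order on the set $\Lambda$, and $H=M(\mathbb{F},\Sigma)$.
\end{lemma}

\begin{proof}
If $\kappa<_\Sigma\lambda<\mu$, then Lemma~\ref{lem:comm} gives $[1+ae_{\kappa\lambda},1+e_{\lambda\mu}]=1+ae_{\kappa\mu}\in H$ for all $a$. So $<_\Sigma$ is transitive, and it is a partial order because it is contained in $<$. By hypothesis $H\subseteq M(\mathbb{F},\Sigma)$. Conversely, let $u\in M(\mathbb{F},\Sigma)$ and let $c_1,\dots,c_r$ be a linear extension of the finite set of indices occurring in the support of $u-1$. Write $u=1+\sum_ie_{c_i}\rho_i$ with $\rho_i$ the row $c_i$ of $u-1$. For $j\ge i$ we have $\rho_je_{c_i}=0$. Therefore all cross terms vanish in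
\[
(1+e_{c_r}\rho_r)\cdots(1+e_{c_1}\rho_1)=u,\qquad \prod_{j}\bigl(1+(\rho_i)_{c_j}e_{c_ic_j}\bigr)=1+e_{c_i}\rho_i ,
\]
and $u$ is a product of elements of the subgroups $X_{\kappa\lambda}$ with $\kappa<_\Sigma\lambda$.
\end{proof}

\begin{example}\label{ex:UT4}
Let $M=\mathrm{UT}_4(\mathbb{F})$. We show that $P(M)$ consists of the matrices with $u_{12}=u_{23}=u_{34}=0$; it is larger than the center $X_{14}$.

The $(1,3)$- and $(2,4)$-entries of $xe_{23}-e_{23}x$ are $x_{12}$ and $-x_{34}$, and the $(1,3)$-entry of $xe_{12}-e_{12}x$ is $-x_{23}$. By Lemma~\ref{lem:restrict}, applied to the three intervals with two elements, the entries $u_{12},u_{23},u_{34}$ vanish on $P(M)$. The linear map $e_{ij}\mapsto e_{5-j,5-i}$ followed by inversion is an automorphism carrying $X_{13}$ to $X_{24}$. So by Lemma~\ref{lem:pattern} it remains to prove $X_{13}\le H(n)$ for every $n$.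

Here $I=\{1,2,3\}$, and the only outside point is $4$. It imposes one linear condition on the two entries of the first row: choose $(a_2,a_3)\ne(0,0)$ with $a_2n_{24}+a_3n_{34}=0$ and put $x=a_2e_{12}+a_3e_{13}$. Then $nx=0$ and $xn=\mu e_{13}$ with $\mu=a_2n_{23}$.

If $\mu=0$, then $1+\lambda x\in H(n)$ for all $\lambda\in\mathbb{F}$. These elements fill $X_{13}$ when $a_2=0$, and when $a_2\ne0$ the commutators $[1+\lambda x,1+e_{23}]=1+\lambda a_2e_{13}$ do.

If $\mu\ne0$, then $x$ does not commute with $n$, and we use instead that $g=1+n$ lies in $H(n)$. With $h=1+\lambda x$ we have $gh-hg=-\lambda\mu e_{13}$, so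
\[
h^{-1}gh\,g^{-1}=1-\lambda\mu\,h^{-1}e_{13}g^{-1}=1-\lambda\mu\,e_1(e_3^T-n_{34}e_4^T)\in H(n),
\]
and Lemma~\ref{lem:straight} gives $X_{13}\le H(n)$. The failure to commute does no harm, because the error $xn-nx$ lies inside the interval. Section~\ref{sec:key} turns this observation into a general statement.
\end{example}

\section{The two counterexamples}\label{sec:counter}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
(A) The interval $I=\{\alpha,c,\beta\}$ is a chain of three elements. Its antichains have at most one element, so $t=2$. Since $|U|+|D|=1+0<2$, condition (C2) holds. The point $s$ is not counted in $U$, but it lies above $c$ and can annihilate column $c$. Take $n=e_{cs}+e_{\beta\gamma}$. For every $x\in N$ the rows $s$ and $\gamma$ of $x$ are zero, because $s$ and $\gamma$ are maximal, so $nx=0$. On the other hand $xn=(xe_c)e_s^T+(xe_\beta)e_\gamma^T$. So $x\in C(n)$ forces the columns $c$ and $\beta$ of $x$ to vanish, that is, $x_{\alpha c}=x_{\alpha\beta}=x_{c\beta}=0$. By Lemma~\ref{lem:restrict}, $1+e_{\alpha\beta}\notin P(M)$.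

(B) The poset is finite, so (C1) fails. The set $\{\alpha,\beta\}$ is a cover of $I$, and no single point meets both of the disjoint pairs $\alpha<c_1$ and $c_2<\beta$; so $t=2$. Since $|U|+|D|=2+0$ is not less than $2$, condition (C2) fails. The cover uses $\alpha$ for its row, but no point lies below $\alpha$, and we look for a commuting matrix in that row. Let $n\in N$ be arbitrary. The four rows $c_1,\dots,c_4$ of $n$ are supported on the three columns $\beta,\gamma_1,\gamma_2$, so there is $(a_1,\dots,a_4)\neq0$ with $\sum_ia_ie_{c_i}^Tn=0$. Put $x=\sum_ia_ie_{\alpha c_i}$. Then $xn=0$, and $nx=0$ because $\alpha$ is minimal and so $ne_\alpha=0$. Thus $1+x\in H(n)$. Choose $j$ with $a_j\neq0$. Since $xe_{c_j}=a_je_\alpha$, $e_\beta^Tx=0$ and $xe_\alpha=0$, Lemma~\ref{lem:comm} gives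
\[
[1+x,1+be_{c_j\beta}]=1+ba_j(1+x)^{-1}e_{\alpha\beta}=1+ba_je_{\alpha\beta}\qquad(b\in\mathbb{F}).
\]
Hence $X_{\alpha\beta}\le H(n)$ for every $n$.

With $u=1+e_{\alpha\beta}$, part (A) contradicts the ``if'' direction and part (B) the ``only if'' direction of the Conjecture. The element $u$ belongs to $M(\mathbb{F},\Sigma)$ but not to $P(M)$ in (A), and to $P(M)$ but not to $M(\mathbb{F},\Sigma)$ in (B).
\end{proof}

\section{Commuting up to an error inside the interval}\label{sec:key}

To place $X_{\alpha\beta}$ in $H(n)$ one would like a nonzero $x\in N_I$ commuting with $n$. The equation $xn=nx$ has entries outside $I\times I$, whose number is controlled by the points outside $I$, and entries inside $I\times I$, which can be numerous. The point of this section is that the inside entries can be ignored. The argument has two moves: carry a nonzero row up to row $\alpha$, then carry a nonzero entry of that row across to column $\beta$. We begin with the second move. The factor $u$ in the statement is there because, as in Example~\ref{ex:UT4}, the elements that we obtain carry a factor $g^{-1}$ on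 the right, which may spread the row outside $I$.

\begin{lemma}\label{lem:row}
Let $H$ be a normal subgroup of $M$, let $u\in M$, and let $\rho\ne0$ be a row vector supported on $I\setminus\{\alpha\}$. If $1+ae_\alpha\rho u\in H$ for all $a\in\mathbb{F}$, then $X_{\alpha\beta}\le H$.
\end{lemma}

\begin{proof}
Suppose first that $\rho=\mu e_\beta^T$ with $\mu\ne0$. Then $\rho u=\mu(e_\beta^T-\varphi)$, where $\varphi=-e_\beta^T(u-1)$ is supported on $U$, and Lemma~\ref{lem:straight} with $f=0$ gives $1+a\mu e_{\alpha\beta}\in H$ for all $a$.

Otherwise $\operatorname{supp}\rho$ meets $I^\circ$. Choose $l$ minimal in $\operatorname{supp}\rho\cap I^\circ$. An element of $\operatorname{supp}\rho$ below $l$ would also lie in $I^\circ$, so there is none, and \eqref{eq:support} gives $(\rho u)_l=\rho_l\neq0$. Put $y=ae_\alpha\rho u$. The row $\rho u$ is supported on elements above $\alpha$, so $ye_\alpha=0$; also $e_\beta^Ty=0$ and $ye_l=a\rho_le_\alpha$. By Lemma~\ref{lem:comm},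
\[
[1+y,1+e_{l\beta}]=1+a\rho_l(1+y)^{-1}e_{\alpha\beta}=1+a\rho_le_{\alpha\beta}\in H\qquad(a\in\mathbb{F}).\qedhere
\]
\end{proof}

\begin{lemma}[Key lemma]\label{lem:key}
Let $n\in N$, and let $0\neq x\in N_I$ satisfy
\begin{equation}\label{eq:keyhyp}
(xn)_{ks}=0\ \text{ for all }k\in I,\ s\notin I,\qquad (nx)_{rl}=0\ \text{ for all }r\notin I,\ l\in I .
\end{equation}
Then $X_{\alpha\beta}\le H(n)$.
\end{lemma}

\begin{proof}
Put $H=H(n)$, $g=1+n\in H$ and $Y=nx-xn$. The nonzero rows of $xn$ and the nonzero columns of $nx$ have indices in $I$, because $x\in N_I$. So \eqref{eq:keyhyp} says that $xn,nx\in N_I$, and hence $Y\in N_I$. For $\lambda\in\mathbb{F}$ let $h_\lambda=1+\lambda x$. We define $u\in M$ and $W_\lambda\in N_I$ with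
\begin{equation}\label{eq:W}
1+W_\lambda u\in H\ \text{ for all }\lambda,\qquad W_1\neq0 .
\end{equation}
If $Y=0$, then $\lambda x\in C(n)$, and we take $u=1$ and $W_\lambda=\lambda x$. If $Y\neq0$, we take $u=g^{-1}$ and $W_\lambda=\lambda h_\lambda^{-1}Y$. This lies in $N_I$, and $W_1\ne0$ because $h_1$ is invertible. From $gh_\lambda=h_\lambda g+\lambda Y$ we get
\[
1+W_\lambda g^{-1}=(h_\lambda^{-1}gh_\lambda)\,g^{-1}\in H .
\]

Write $W=W_1$. Row $\beta$ of $W$ is zero, so there are two cases.

\emph{Some row $\rho=e_k^TW$ with $k\in I^\circ$ is nonzero.} It is supported on $I\setminus\{\alpha\}$. Put $Z=Wu\in N$. The nonzero rows of $Z$ have indices in $I$ and no element of $I$ is below $\alpha$, so $Ze_\alpha=0$. Lemma~\ref{lem:comm} gives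
\[
[1+Z,1+ae_{\alpha k}]=1-a(1+Z)^{-1}e_\alpha(e_k^TZ)=1-ae_\alpha\rho u\in H\qquad(a\in\mathbb{F}).
\]

\emph{$W=e_\alpha\rho$ with $\rho\neq0$ supported on $I\setminus\{\alpha\}$.} The row is already in place, and the scalars come from $\lambda$: we claim $W_\lambda=\lambda W$. If $Y=0$ this is the definition. If $Y\ne0$, then $xe_\alpha=0$ gives $Y=h_1W=e_\alpha\rho$ and $W_\lambda=\lambda h_\lambda^{-1}e_\alpha\rho=\lambda e_\alpha\rho$. By \eqref{eq:W}, $1+\lambda e_\alpha\rho u\in H$ for all $\lambda$.

In both cases Lemma~\ref{lem:row} gives $X_{\alpha\beta}\le H$.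
\end{proof}

Hypothesis \eqref{eq:keyhyp} is used only to know that $Y\in N_I$, and it cannot be dropped. In Theorem~\ref{thm:counter}(A), with $n=e_{cs}+e_{\beta\gamma}$ and $x=e_{\alpha c}$, the error is $Y=-e_{\alpha s}$; since $s\not<\beta$, no commutator carries it to column $\beta$, and indeed $X_{\alpha\beta}\not\le H(n)$.

\begin{corollary}\label{cor:C1}
For every poset $\Lambda$ and every field $\mathbb{F}$, if $(\alpha,\beta)$ satisfies \textup{(C1)}, then $X_{\alpha\beta}\le P(M)$.
\end{corollary}

\begin{proof}
Let $n\in N$. Only finitely many indices occur in the support of $n$, and the pairs $(x_j,y_j)$ are disjoint, so some pair avoids these indices. Then $x=e_{x_jy_j}\in N_I$ satisfies $xn=0=nx$, and Lemma~\ref{lem:key} applies.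
\end{proof}

\section{Detectable intervals}\label{sec:criterion}

For fixed $s\notin I$, the first condition in \eqref{eq:keyhyp} says that $x$ annihilates the column vector $(n_{ls})_{l\in I}$; the second condition is the same with row vectors on the left. So the question becomes how many vectors it takes to leave no nonzero $x$.

\begin{definition}\label{def:detect}
Let $p,q$ be cardinals. The interval $I$ is \emph{$(p,q)$-detectable over $\mathbb{F}$} if there are finite numbers $p'\le p$ and $q'\le q$, column vectors $v_1,\dots,v_{p'}$ and row vectors $\rho_1,\dots,\rho_{q'}$, all with finite support in $I$, such that $x=0$ is the only element of $N_I$ with $xv_i=0$ for all $i$ and $\rho_jx=0$ for all $j$. We say that such vectors \emph{detect} $N_I$.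
\end{definition}

This property depends only on the poset $I$ and the field. The values $p'=0$ and $q'=0$ are allowed. The outside points that can impose a condition on $x\in N_I$ are those above a point of $I$ other than $\alpha$ (column $\alpha$ of $x$ is zero anyway) and those below a point of $I$ other than $\beta$.

\begin{definition}\label{def:closed}
Put
\[
U^*=\{s\notin I: s>l\text{ for some }l\in I\setminus\{\alpha\}\},\qquad D^*=\{r\notin I:r<k\text{ for some }k\in I\setminus\{\beta\}\}.
\]
Then $U\subseteq U^*$ and $D\subseteq D^*$. The interval $I$ is \emph{closed in $\Lambda$} if $U^*=U$ and $D^*=D$.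
\end{definition}

\begin{theorem}\label{thm:criterion}
Let $\mathbb{F}$ be any field, $\Lambda$ any poset, and $\alpha<\beta$ in $\Lambda$.
\begin{itemize}
\item[(a)] If $I$ is not $(|U^*|,|D^*|)$-detectable over $\mathbb{F}$, then $X_{\alpha\beta}\le P(M)$.
\item[(b)] If $I$ is $(|U|,|D|)$-detectable over $\mathbb{F}$, then all elements of $P(M)$ have $(\alpha,\beta)$-entry $0$.
\item[(c)] If $I$ is closed in $\Lambda$, then $X_{\alpha\beta}\le P(M)$ if and only if $I$ is not $(|U|,|D|)$-detectable over $\mathbb{F}$; otherwise all elements of $P(M)$ have $(\alpha,\beta)$-entry $0$.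
\end{itemize}
\end{theorem}

For (b) the natural attempt is to attach each $v_i$ to its own point $\gamma_i\in U$ by putting $v_ie_{\gamma_i}^T$ into $n$. The sets $U$ and $D$ appear, rather than $U^*$ and $D^*$, because a point of $U$ lies above all of $I$ and accepts any vector. The difficulty is that the points $\gamma_i$ may be comparable, and the entries of $x$ between them can cancel the conditions that we want. In $\mathrm{UT}_5(\mathbb{F})$ with $I=\{1,2,3\}$ the vectors $e_2,e_3$ detect $N_I$. For $n=e_{24}+e_{35}$ the matrix $x=e_{23}+e_{45}$ satisfies $xn=e_{25}=nx$, and the entry $x_{23}$ survives. For $n=e_{34}+e_{25}$, the entries in rows $1,2,3$ of $xn=nx$ give $xe_3=0$ in column $4$ and $x_{12}e_1=x_{45}e_3$ in column $5$, so $x$ vanishes on $I\times I$. The vectors must be attached in the right order, and the order comes from echelon form.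

\begin{lemma}\label{lem:echelon}
Let $S$ be a finite set with a total order $\prec$. For $0\neq v\in\mathbb{F}^S$ let $\operatorname{top}(v)$ be the largest element of $\operatorname{supp}v$. A nontrivial linear combination of vectors with distinct tops is nonzero, and its top is the largest top among the vectors with nonzero coefficient. A subspace $V\le\mathbb{F}^S$ has a basis with distinct tops, and exactly $\dim V$ elements of $S$ are tops of nonzero vectors of $V$. The same holds for the smallest element $\operatorname{bot}(v)$ of the support.
\end{lemma}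

\begin{proof}
At the largest top among the vectors with nonzero coefficient only one vector is nonzero; this is the first claim. For each $s\in S$ that is the top of a nonzero vector of $V$ choose one such vector $v_s$. The $v_s$ are independent by the first claim. They span $V$ by induction on the top: if $\operatorname{top}(v)=s$, then $v-av_s$ is zero or has smaller top for a suitable $a$. For $\operatorname{bot}$, reverse the order.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
(a) Let $n\in N$. Consider the finitely many $s\notin I$ with $n_{ls}\neq0$ for some $l\in I\setminus\{\alpha\}$. They lie in $U^*$, and for each we take the column vector $(n_{ls})_{l\in I}$. Consider also the finitely many $r\notin I$ with $n_{rk}\neq0$ for some $k\in I\setminus\{\beta\}$. They lie in $D^*$, and for each we take the row vector $(n_{rk})_{k\in I}$. By hypothesis these vectors do not detect $N_I$, so some $0\neq x\in N_I$ annihilates all of them. Let $k\in I$ and $s\notin I$. Then $(xn)_{ks}=\sum_{l\in I}x_{kl}n_{ls}$. This is zero by the choice of $x$ if $s$ is one of the points considered,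 and otherwise it equals $x_{k\alpha}n_{\alpha s}=0$. Likewise $(nx)_{rl}=\sum_{k\in I}n_{rk}x_{kl}$ is zero by the choice of $x$ or equals $n_{r\beta}x_{\beta l}=0$. So \eqref{eq:keyhyp} holds and $X_{\alpha\beta}\le H(n)$ by Lemma~\ref{lem:key}.

(b) Let $v_1,\dots,v_{p'}$ and $\rho_1,\dots,\rho_{q'}$ detect $N_I$, with $p'\le|U|$ and $q'\le|D|$. Let $\prec$ be a linear extension of the union $S\subseteq I$ of their supports. Replacing the $v_i$ by a basis of their span, and the $\rho_j$ by a basis of theirs, changes neither the conditions on $x$ nor the bounds on $p',q'$. By Lemma~\ref{lem:echelon} we may assume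
\[
\operatorname{top}(v_1)\succ\operatorname{top}(v_2)\succ\cdots,\qquad \operatorname{bot}(\rho_1)\prec\operatorname{bot}(\rho_2)\prec\cdots .
\]
Choose distinct $\gamma_1,\dots,\gamma_{p'}\in U$ numbered so that $\gamma_j<\gamma_i$ implies $j<i$, and distinct $\delta_1,\dots,\delta_{q'}\in D$ numbered so that $\delta_j>\delta_i$ implies $j<i$. Put
\[
n=\sum_iv_ie_{\gamma_i}^T+\sum_je_{\delta_j}\rho_j .
\]
This lies in $N$, because every element of $I$ is below each $\gamma_i$ and above each $\delta_j$. Let $x\in C(n)$ and let $x_I\in N_I$ be its $I\times I$ part.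

Column $\gamma_i$ of $n$ is $v_i$, and for $k\in I$ row $k$ of $n$ is $\sum_j(v_j)_ke_{\gamma_j}^T$. Comparing the $(k,\gamma_i)$-entries of $xn=nx$ for all $k\in I$ gives
\[
x_Iv_i=\sum_{j<i}x_{\gamma_j\gamma_i}v_j ,
\]
where the terms with $j\ge i$ are absent by the numbering of the $\gamma_j$. Suppose that the right side is nonzero. Its top $k^*$ is $\operatorname{top}(v_j)$ for some $j<i$, so $k^*\succ\operatorname{top}(v_i)$. Since $(x_Iv_i)_{k^*}\ne0$, by \eqref{eq:support} there is $l\in\operatorname{supp}v_i$ with $k^*<l$, and then $k^*\prec l\preceq\operatorname{top}(v_i)$, a contradiction. So $x_Iv_i=0$ for all $i$.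

Row $\delta_i$ of $n$ is $\rho_i$, and for $l\in I$ column $l$ of $n$ is $\sum_j(\rho_j)_le_{\delta_j}$. Comparing the $(\delta_i,l)$-entries for all $l\in I$ gives $\rho_ix_I=\sum_{j<i}x_{\delta_i\delta_j}\rho_j$. If the right side is nonzero, the smallest element $l^*$ of its support satisfies $l^*\prec\operatorname{bot}(\rho_i)$, while \eqref{eq:support} gives $k\in\operatorname{supp}\rho_i$ with $k<l^*$, so that $\operatorname{bot}(\rho_i)\preceq k\prec l^*$. This is again a contradiction, and $\rho_ix_I=0$ for all $i$. Since the vectors detect $N_I$, we get $x_I=0$, and Lemma~\ref{lem:restrict} applies.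

(c) If $I$ is closed, the hypotheses of (a) and (b) are complementary, and their conclusions exclude each other.
\end{proof}

\begin{remark}\label{rem:gap}
When $I$ is not closed, it can be $(|U^*|,|D^*|)$-detectable without being $(|U|,|D|)$-detectable, and then both outcomes occur. Let $I$ be the chain $\alpha<c<\beta$. It is $(2,0)$-detectable by $e_c,e_\beta$, and it is not $(1,0)$-detectable, since for a column vector $v$ some $x=a_1e_{\alpha c}+a_2e_{\alpha\beta}\neq0$ has $xv=0$. In Theorem~\ref{thm:counter}(A) we have $|U^*|=2$, $|U|=1$, $D^*=\emptyset$, and the $(\alpha,\beta)$-entry vanishes on $P(M)$. If instead $\Lambda=I\cup\{s_1,s_2\}$, where $s_1,s_2$ are above $c$ and incomparable with $\beta$, then $|U^*|=2$, $U=D^*=\emptyset$, and $X_{\alpha\beta}$ is central, so $X_{\alpha\beta}\le P(M)$.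
\end{remark}

Detectability has an upper and a lower bound that do not involve the field. A \emph{down-set} of $I$ is a subset $L$ such that $k\in I$, $l\in L$ and $k<l$ imply $k\in L$; $\max L$ denotes the set of maximal elements of $L$.

\begin{lemma}\label{lem:bounds}
Let $\mathbb{F}$ be any field.
\begin{itemize}
\item[(i)] Let $L$ be a down-set of $I$ such that $I\setminus L$ and $L\setminus\max L$ are finite. If $|I\setminus L|\le p$ and $|L\setminus\max L|\le q$, then $I$ is $(p,q)$-detectable.
\item[(ii)] If $I$ is $(p,q)$-detectable with $p,q$ finite and $I$ contains a chain of $r+1$ elements, then $p+q\ge r$.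
\end{itemize}
\end{lemma}

\begin{proof}
(i) Take the vectors $e_l$ for $l\in I\setminus L$ and $e_k^T$ for $k\in L\setminus\max L$. Suppose that $x\in N_I$ annihilates them and $x_{kl}\neq0$. Column $l$ is nonzero, so $l\in L$. Since $k<l$, we get $k\in L\setminus\max L$, and then row $k$ is zero, a contradiction.

(ii) Let $S$ be such a chain, let $v_i,\rho_j$ detect $N_I$, and suppose $p+q\le r-1$. We look for an undetected matrix of rank one. The column vectors $b$ supported on $S$ with $\rho_jb=0$ for all $j$ form a space of dimension at least $r+1-q$; let $T$ be the set of tops of its nonzero vectors, for the order of $S$. The row vectors $a$ supported on $S$ with $av_i=0$ for all $i$ form a space of dimension at least $r+1-p$; let $T'$ be the set of the elements $\operatorname{bot}(a)$. By Lemma~\ref{lem:echelon}, $|T|+|T'|\ge2r+2-(p+q)\ge r+3$. If every element of $T$ were greater than or equal to every element of $T'$, then $|T\cap T'|\le1$ and $|T|+|T'|\le|S|+1=r+2$. So there are $b,a$ as above with $\operatorname{top}(b)<\operatorname{bot}(a)$. Then $x=ba$ is a nonzero element of $N_I$ with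 $xv_i=b(av_i)=0$ and $\rho_jx=(\rho_jb)a=0$, a contradiction.
\end{proof}

Combining the two parts of the lemma with Theorem~\ref{thm:criterion}(a) and (b) gives criteria that can be read off the poset.

\begin{corollary}\label{cor:comb}
Let $\Lambda$ be any poset and $\mathbb{F}$ any field. If $I$ contains a chain of $r+1$ elements and $|U^*|+|D^*|$ is finite and smaller than $r$, then $X_{\alpha\beta}\le P(M)$. If some down-set $L$ of $I$ with $I\setminus L$ and $L\setminus\max L$ finite has $|I\setminus L|\le|U|$ and $|L\setminus\max L|\le|D|$, then all elements of $P(M)$ have $(\alpha,\beta)$-entry $0$.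
\end{corollary}

The interval in Theorem~\ref{thm:counter}(A) is not closed, but closedness does not rescue (C2).

\begin{example}\label{ex:closed}
(i) Let $I=\{\alpha,k_1,l_1,k_2,l_2,\beta\}$ with order generated by $\alpha<k_i<l_i<\beta$, and let $\Lambda=\{\delta\}\cup I\cup\{\gamma_1,\gamma_2\}$ with $\delta<\alpha$ and $\beta<\gamma_1,\gamma_2$. The interval is closed. It is a union of two chains and contains the antichain $\{k_1,k_2\}$, so its largest antichain has two elements, $t=6-2=4>3=|U|+|D|$, and (C2) holds. But $e_{l_1}+e_{l_2}$, $e_\beta$ and $e_\alpha^T$ detect $N_I$: once row $\alpha$ and column $\beta$ of $x$ vanish, only $x_{k_1l_1}$ and $x_{k_2l_2}$ remain, and $x(e_{l_1}+e_{l_2})=x_{k_1l_1}e_{k_1}+x_{k_2l_2}e_{k_2}$. So $I$ is $(2,1)$-detectable and $1+e_{\alpha\beta}\notin P(M)$. Here one vector does the work of two points of a cover.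

(ii) Delete $c_3$ and $c_4$ from the poset of Theorem~\ref{thm:counter}(B). The interval is closed, $(|U|,|D|)=(2,0)$, and $t=2$ as before, so (C1) and (C2) fail. Given at most two column vectors $v_i$, there is a row vector $a\neq0$ supported on $\{c_1,c_2,\beta\}$ with $av_i=0$ for all $i$, and $x=e_\alpha a$ is not detected. So $X_{\alpha\beta}\le P(M)$ already in this poset of six elements.
\end{example}

\section{Linear orders}\label{sec:linear}

In a chain the two bounds of Lemma~\ref{lem:bounds} meet, and they meet at the number $t$ of the Conjecture.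

\begin{theorem}\label{thm:linear}
Let $\Lambda$ be any linearly ordered set and $\mathbb{F}$ any field. Then the Conjecture holds for $M=M(\mathbb{F},\Lambda)$. Explicitly, $P(M)=M(\mathbb{F},\Sigma)$, where $\alpha<_\Sigma\beta$ if and only if $\alpha<\beta$ and either $[\alpha,\beta]$ is infinite, or $[\alpha,\beta]$ is finite and
\[
|(-\infty,\alpha)|+|(\beta,+\infty)|<|[\alpha,\beta]|-1 .
\]
In particular, $P(\mathrm{UT}_d(\mathbb{F}))$ consists of the unitriangular matrices whose $(i,j)$-entries with $0<j-i<d/2$ vanish.
\end{theorem}

\begin{proof}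
Let $\alpha<\beta$. The antichains of the chain $I$ have at most one element, so a subset of $I$ is a cover if and only if it misses at most one element. Hence (C1) holds if and only if $I$ is infinite, and $t=|I|-1$ if $I$ is finite. So ``(C1) or (C2)'' is the condition in the statement.

A point outside $I$ lies below $\alpha$ or above $\beta$. A point above some element of $I$ is not below $\alpha$, so $U^*=U$; a point below some element of $I$ is not above $\beta$, so $D^*=D$. Thus $I$ is closed, and by Theorem~\ref{thm:criterion}(c) it suffices to show that $\alpha<_\Sigma\beta$ holds exactly when $I$ is not $(|U|,|D|)$-detectable.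

If $I$ is infinite, it contains chains of every finite size, so by Lemma~\ref{lem:bounds}(ii) it is not $(p',q')$-detectable for any finite $p',q'$, and hence not $(|U|,|D|)$-detectable. Let $|I|=r+1$ be finite. If $|U|+|D|<r$, then $I$ is not $(|U|,|D|)$-detectable, again by Lemma~\ref{lem:bounds}(ii). If $|U|+|D|\ge r$, choose integers $p'\le|U|$ and $q'\le|D|$ with $p',q'\ge0$ and $p'+q'=r$, and let $L$ consist of the $q'+1$ smallest elements of $I$. Then $|I\setminus L|=p'$ and $|L\setminus\max L|=q'$, so $I$ is $(|U|,|D|)$-detectable by Lemma~\ref{lem:bounds}(i).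

Therefore $X_{\alpha\beta}\le P(M)$ if $\alpha<_\Sigma\beta$, and otherwise the $(\alpha,\beta)$-entry vanishes on $P(M)$. Lemma~\ref{lem:pattern} shows that $\Sigma$ is a poset and $P(M)=M(\mathbb{F},\Sigma)$. This equality says that $u\in P(M)$ if and only if every pair in the support of $u-1$ satisfies (C1) or (C2).

For $\Lambda=\{1<\dots<d\}$ and $i<j$ the inequality reads $d-1-(j-i)<j-i$, that is, $2(j-i)\ge d$.
\end{proof}

If $\Lambda$ is infinite and $[\alpha,\beta]$ is finite, then $(-\infty,\alpha)$ or $(\beta,+\infty)$ is infinite and the displayed inequality fails. So for infinite $\Lambda$ the theorem gives the description from \cite{BDIT} recalled in the introduction.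

\section{Dependence on the field}\label{sec:field}

Example~\ref{ex:closed}(i) suggests how to make detectability depend on $\mathbb{F}$. Spend one row vector on row $\alpha$ and one column vector on column $\beta$, and leave two column vectors for the middle of the interval. Two column vectors assign to each index $l$ a vector of $\mathbb{F}^2$. A row $k$ whose remaining entries sit at two indices $l,l'$ is detected exactly when the vectors assigned to $l$ and $l'$ are linearly independent. We provide such a row for every pair out of $m$ indices; then we need $m$ distinct lines (one-dimensional subspaces) in $\mathbb{F}^2$, and there are $|\mathbb{F}|+1$ of them.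

\begin{theorem}\label{thm:field}
For $m\ge3$ let
\[
\Lambda_m=\{\delta,\alpha,\beta,\gamma_1,\gamma_2,\gamma_3\}\cup\{l_i:1\le i\le m\}\cup\{k_{ij}:1\le i<j\le m\},
\]
with order generated by $\delta<\alpha<k_{ij}$, $\ k_{ij}<l_i$, $\ k_{ij}<l_j$, $\ l_i<\beta$, and $\beta<\gamma_1,\gamma_2,\gamma_3$. Then
\[
X_{\alpha\beta}\le P(M(\mathbb{F},\Lambda_m))\iff|\mathbb{F}|\le m-2 ,
\]
and if $|\mathbb{F}|\ge m-1$, then all elements of $P(M(\mathbb{F},\Lambda_m))$ have $(\alpha,\beta)$-entry $0$.
\end{theorem}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1,yscale=0.95]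
\node (d) at (0,-1) {$\delta$}; \node (a) at (0,0) {$\alpha$}; \node (b) at (0,3.7) {$\beta$};
\draw (d)--(a);
\foreach \i/\x in {1/-2.4,2/-0.8,3/0.8,4/2.4} {\node (l\i) at (\x,2.7) {$l_{\i}$}; \draw (l\i)--(b);}
\foreach \i/\j/\x in {1/2/-3,1/3/-1.8,1/4/-0.6,2/3/0.6,2/4/1.8,3/4/3}
  {\node (k\i\j) at (\x,1.1) {$k_{\i\j}$}; \draw (a)--(k\i\j); \draw (k\i\j)--(l\i); \draw (k\i\j)--(l\j);}
\foreach \i/\x in {1/-1,2/0,3/1} {\node (g\i) at (\x,4.7) {$\gamma_{\i}$}; \draw (b)--(g\i);}
\end{tikzpicture}
\caption{Hasse diagram of the poset $\Lambda_4$ with $16$ elements; $k_{ij}$ lies below $l_i$ and $l_j$ and below no other $l$. The element $1+e_{\alpha\beta}$ lies in the pseudocenter of $M(\mathbb{F},\Lambda_4)$ if and only if $\mathbb{F}=\mathbb{F}_2$.}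
\label{fig:lambda4}
\end{figure}

\begin{proof}
Every $l_i$ lies above some $k_{ij}$ or $k_{ji}$, so $I=[\alpha,\beta]=\Lambda_m\setminus\{\delta,\gamma_1,\gamma_2,\gamma_3\}$. The points outside $I$ are those of $U=\{\gamma_1,\gamma_2,\gamma_3\}$ and $D=\{\delta\}$, so $I$ is closed. By Theorem~\ref{thm:criterion}(c) we have to show that $I$ is $(3,1)$-detectable if and only if $|\mathbb{F}|+1\ge m$.

Suppose $|\mathbb{F}|+1\ge m$. Choose pairwise linearly independent vectors $(s_i,t_i)\in\mathbb{F}^2$, $1\le i\le m$, and take the column vectors $v_1=\sum s_ie_{l_i}$, $v_2=\sum t_ie_{l_i}$, $v_3=e_\beta$ and the row vector $e_\alpha^T$. Let $x\in N_I$ annihilate them. Row $\alpha$ and column $\beta$ of $x$ vanish. The only element of $I$ above $l_i$ is $\beta$, so row $l_i$ vanishes. The elements of $I$ above $k=k_{ij}$ are $l_i,l_j,\beta$, and the $k$-entries of $xv_1=xv_2=0$ say $x_{kl_i}(s_i,t_i)+x_{kl_j}(s_j,t_j)=0$, so row $k$ vanishes. Hence $x=0$.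

Suppose $m\ge|\mathbb{F}|+2$. Now all choices of vectors must be excluded, not only those of the form above. Take any three column vectors $v_1,v_2,v_3$ and any row vector $\rho$ supported on $I$; zero vectors are allowed, which covers the case of fewer vectors. For $l\in I$ let $q_l=((v_1)_l,(v_2)_l,(v_3)_l)\in\mathbb{F}^3$. We claim that the family $q_{l_i},q_{l_j},q_\beta$ is linearly dependent for some $i<j$. If $q_\beta=0$, any $i<j$ will do. Otherwise $\mathbb{F}^3/\mathbb{F}q_\beta$ is a plane with $|\mathbb{F}|+1<m$ lines, so among the images of $q_{l_1},\dots,q_{l_m}$ one is zero or two lie on one line, and the claim follows. The dependence is a row vector $a\neq0$ supported on $\{l_i,l_j,\beta\}$ with $av_1=av_2=av_3=0$. There is also $b\neq0$ in the plane spanned by $e_\alpha$ and $e_{k_{ij}}$ with $\rho b=0$. Both $\alpha$ and $k_{ij}$ lie below $l_i,l_j,\beta$, so $x=ba$ is a nonzero element of $N_I$, and it annihilates $v_1,v_2,v_3$ and $\rho$. So $I$ is not $(3,1)$-detectable.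
\end{proof}

For $m=4$ (Figure~\ref{fig:lambda4}) the condition $|\mathbb{F}|\le2$ singles out one field. So no condition on $\Lambda$ alone, in particular none of the form (C1), (C2), can describe $P(M(\mathbb{F},\Lambda))$ for all fields.

\section{The shape of the pseudocenter when $|\mathbb{F}|>2$}\label{sec:shape}

Theorem~\ref{thm:criterion} leaves some pairs undecided, and for such a pair an element of $P(M)$ might a priori have a nonzero $(\alpha,\beta)$-entry while $X_{\alpha\beta}\not\le P(M)$. Over a field with more than two elements this does not happen, because diagonal matrices isolate a single entry.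

\begin{theorem}\label{thm:shape}
If $|\mathbb{F}|>2$ and $\Lambda$ is any poset, then $P(M)=M(\mathbb{F},\Sigma)$, where $\alpha<_\Sigma\beta$ if and only if $\alpha<\beta$ and $X_{\alpha\beta}\le P(M)$.
\end{theorem}

\begin{proof}
Write $P=P(M)$. By Lemma~\ref{lem:pattern} it suffices to show that $X_{\alpha\beta}\le P$ whenever some $1+y\in P$ has $y_{\alpha\beta}\neq0$.

For $\kappa\in\Lambda$ and $\lambda\in\mathbb{F}\setminus\{0\}$ let $E_\kappa=e_\kappa e_\kappa^T$ and $t=1+(\lambda-1)E_\kappa$, an invertible diagonal matrix with $t^{-1}=1+(\lambda^{-1}-1)E_\kappa$. Conjugation $u\mapsto t^{-1}ut$ multiplies the off-diagonal entries in column $\kappa$ by $\lambda$ and those in row $\kappa$ by $\lambda^{-1}$. It is an automorphism of $M$, so it preserves the characteristic subgroup $P$. For $w\in N$ write $(1+w)^{-1}=1-w'$; then $w'\in N$ and $(1+w)^{-1}w=w'$. Since $E_\kappa wE_\kappa=0$, we have $t^{-1}(1+w)t=1+w+(\lambda-1)(wE_\kappa-\lambda^{-1}E_\kappa w)$, and therefore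
\begin{equation}\label{eq:diag}
(1+w)^{-1}\,t^{-1}(1+w)t=1+(\lambda-1)\bigl((w'e_\kappa)e_\kappa^T-\lambda^{-1}(e_\kappa-w'e_\kappa)(e_\kappa^Tw)\bigr).
\end{equation}
If $1+w\in P$, this element lies in $P$. Fix $\lambda\notin\{0,1\}$; this is where $|\mathbb{F}|>2$ is used.

\emph{Removing all rows not below or equal to $\alpha$.} Apply \eqref{eq:diag} with $w=y$ and $\kappa=\alpha$, and call the result $1+z\in P$. The vector $y'e_\alpha$ is supported on $D$, so the nonzero rows of $z$ have indices in $D\cup\{\alpha\}$; in particular $e_\beta^Tz=0$. With $\eta=e_\alpha-y'e_\alpha$, column $\beta$ of $z$ is $ze_\beta=-(\lambda-1)\lambda^{-1}y_{\alpha\beta}\,\eta$.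

\emph{Removing all columns except $\beta$.} Apply \eqref{eq:diag} with $w=z$ and $\kappa=\beta$. The second term vanishes because $e_\beta^Tz=0$, so $1+\zeta e_\beta^T\in P$, where
\[
\zeta=(\lambda-1)(1+z)^{-1}ze_\beta=\mu\,(\eta-z'\eta),\qquad\mu=-(\lambda-1)^2\lambda^{-1}y_{\alpha\beta}\neq0 .
\]
The vector $\eta$ is supported on $D\cup\{\alpha\}$, so $z'\eta$ is supported on $D$ by \eqref{eq:support}. Hence $\zeta=\mu(e_\alpha-f)$ with $f=y'e_\alpha+z'\eta$ supported on $D$, and Lemma~\ref{lem:straight} with $\varphi=0$ gives $1+\mu e_{\alpha\beta}\in P$.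

Conjugating by $1+(\nu-1)E_\beta$ with $\nu\in\mathbb{F}\setminus\{0\}$ gives $1+\mu\nu e_{\alpha\beta}\in P$ for all $\nu\ne0$. So $X_{\alpha\beta}\le P$.
\end{proof}

\begin{remark}
The proof uses only that $P(M)$ is characteristic, and over $\mathbb{F}_2$ this property is not enough. In $\mathrm{UT}_3(\mathbb{F}_2)$ we have $(1+ae_{12}+be_{23}+ce_{13})^2=1+abe_{13}$, so the elements of order $4$ are the two with $a=b=1$. They generate a characteristic subgroup, $\{1,\ 1+e_{13},\ 1+e_{12}+e_{23},\ 1+e_{12}+e_{23}+e_{13}\}$, which has nonzero $(1,2)$-entries but does not contain $1+e_{12}$. A proof for $\mathbb{F}_2$ would have to use more about the pseudocenter. By Theorem~\ref{thm:criterion}(c) and Lemma~\ref{lem:pattern}, the conclusion of Theorem~\ref{thm:shape} does hold over every field when all intervals of $\Lambda$ are closed.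
\end{remark}

\begin{thebibliography}{9}

\bibitem{BDIT}
Mattia Brescia, Bernardo Giuseppe Di Siena, Ernesto Ingross, Marco Trombetti,
\emph{The Pseudocentre of a Group (with an appendix by Anthony Genevois)},
arXiv:2511.21175 (2025).

\end{thebibliography}
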